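\title{Symmetric rank-completing perturbations of singular symmetric pencils have double random eigenvalues}

\begin{abstract}
Let $A-\lambda B$ be a real symmetric singular $n\times n$ pencil of normal rank $n-k$, and let $D_A-\lambda D_B$ be a real symmetric regular $k\times k$ pencil. We prove a conjecture of Hochstenbach, Mehl and Plestenjak: for generic $U\in\mathbb R^{n,k}$ and all $\tau\ne0$, the spectrum of $A-\lambda B+\tau U(D_A-\lambda D_B)U^\top$ consists of the eigenvalues of the two given pencils and of further eigenvalues that all have algebraic multiplicity two. The determinant of the perturbed pencil is $\tau^k$ times three factors, the last of which is the square of a binary form $q_U$, and every real form of the right degree occurs as $q_U$. We also determine the exceptional set of $U$, the number and the possible positions of the double eigenvalues, and their Jordan structure.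
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $A,B\in\mathbb R^{n,n}$. The pencil $A-\lambda B$ is \emph{regular} if $\det(A-\lambda B)\not\equiv0$ and \emph{singular} otherwise, and it is \emph{symmetric} if $A=A^\top$ and $B=B^\top$. Its \emph{normal rank} is $\max_{\lambda\in\mathbb C}\operatorname{rank}(A-\lambda B)$. A number $\lambda_0\in\mathbb C$ is an \emph{eigenvalue} if $\operatorname{rank}(A-\lambda_0B)$ is less than the normal rank, and $\infty$ is an eigenvalue if $\operatorname{rank}B$ is less than the normal rank. Algebraic multiplicities are those of the regular part of the Kronecker canonical form, which is recalled in Section~\ref{sec:prelim}. The \emph{spectrum} of a regular pencil is the multiset of its $n$ eigenvalues in $\mathbb C\cup\{\infty\}$, counted with algebraic multiplicity.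

The eigenvalues of a regular pencil can be read from its determinant. The determinant of a singular pencil is zero and shows nothing, so it is natural to add a term that makes the pencil regular and to ask what the new determinant remembers of the old eigenvalues. If the normal rank is $n-k$, a term of rank less than $k$ leaves the pencil singular, so $k$ is the least rank that can work. If $A-\lambda B$ is symmetric, a term of rank $k$ that keeps the symmetry is $\tau U(D_A-\lambda D_B)U^\top$, with $U\in\mathbb R^{n,k}$, a scalar $\tau\neq0$ and a symmetric regular $k\times k$ pencil $D_A-\lambda D_B$. We call the eigenvalues of $A-\lambda B$ \emph{true} and those of $D_A-\lambda D_B$ \emph{prescribed}. If there are $r$ true eigenvalues, then true and prescribed eigenvalues account for at most $r+k$ of the $n$ eigenvalues of the perturbed pencil, and the question is what the others look like. Eigenvalues created by a generic choice of parameters are expected to be simple, and for a term $\tau U(D_A-\lambda D_B)V^\top$ with independent $U$ and $V$ they are (Theorem~\ref{thm:nonsym}). Symmetry changes the answer.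

A set $\Omega\subseteq\mathbb R^{n,k}$ is \emph{generic} if its complement is contained in the zero set of a nonzero polynomial in the $nk$ entries of $U\in\mathbb R^{n,k}$. The following conjecture is posed in \cite{HMP}. Let $A-\lambda B$ be a real symmetric singular $n\times n$ pencil of normal rank $n-k$, and let $D_A-\lambda D_B$ be a real symmetric regular $k\times k$ pencil. Then there is a generic set $\Omega\subseteq\mathbb R^{n,k}$ such that for all $U\in\Omega$ and all real $\tau\neq0$ the spectrum of the perturbed pencil consists of the true eigenvalues, the prescribed eigenvalues, and random eigenvalues that all have algebraic multiplicity precisely two. We read this as three statements: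
\begin{itemize}
\item[(i)] the pencil $A-\lambda B+\tau U(D_A-\lambda D_B)U^\top$ is regular;
\item[(ii)] its spectrum contains the true eigenvalues, with their algebraic multiplicities as eigenvalues of $A-\lambda B$, together with the prescribed eigenvalues, with their algebraic multiplicities as eigenvalues of $D_A-\lambda D_B$;
\item[(iii)] the remaining eigenvalues, called \emph{random}, are distinct from all true and prescribed eigenvalues, and each of them has algebraic multiplicity exactly two.
\end{itemize}
The statement is known when $k=1$ and $A-\lambda B$ has exactly one right, and hence exactly one left, minimal index.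

\begin{theorem}\label{thm:main}
The conjecture is true for every $k\ge1$ and arbitrary minimal indices: there is a generic set $\Omega\subseteq\mathbb R^{n,k}$ such that \textup{(i)--(iii)} hold for all $U\in\Omega$ and all $\tau\in\mathbb C\setminus\{0\}$.
\end{theorem}

The proof has two parts. Section~\ref{sec:det} factors the determinant of the perturbed pencil into $\tau^k$, a factor for the true eigenvalues, a factor for the prescribed eigenvalues, and the square of a polynomial $q_U$ that is computed from $U$ and the kernel of $A-\lambda B$. Section~\ref{sec:onto} shows that every real polynomial of the admissible degree is $q_U$ for some $U$. Section~\ref{sec:spec} derives Theorem~\ref{thm:main} with the largest possible $\Omega$, counts the random eigenvalues, shows that they can be placed anywhere, and treats pencils without symmetry. Section~\ref{sec:jordan} decides whether a random eigenvalue has one Jordan block or two.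

\section{A pencil of size three}\label{sec:example}

Let $n=3$ and
\[
P(\lambda)=\begin{bmatrix}0&0&\lambda\\0&0&-1\\\lambda&-1&0\end{bmatrix},\qquad N(\lambda)=\begin{bmatrix}1\\\lambda\\0\end{bmatrix}.
\]
Then $PN=0$, the rank of $P(\lambda)$ is $2$ for every $\lambda$, and the coefficient of $\lambda$ has rank $2$. So $k=1$ and there are no true eigenvalues. The nonzero cofactors of $P$ are $-1$ at position $(1,1)$, $-\lambda$ at $(1,2)$ and $(2,1)$, and $-\lambda^2$ at $(2,2)$; that is, $\operatorname{adj}P=-NN^\top$. Let $d(\lambda)\not\equiv0$ be a $1\times1$ pencil and $u,v\in\mathbb R^3$. Since $\det(P+xy^\top)=\det P+y^\top\operatorname{adj}(P)\,x$,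
\[
\det(P+\tau\,u\,d\,v^\top)=-\tau\,d(\lambda)\,(u^\top N)(v^\top N).
\]
The factor $u^\top N$ comes from the left kernel of $P$ and the factor $v^\top N$ from the right kernel; the kernels agree because $P$ is symmetric. For independent $u,v$ the two factors have different roots. For $v=u=(a,b,c)^\top$ the determinant is $-\tau\,d(\lambda)\,(a+b\lambda)^2$, and if $b\ne0$ and $d(-a/b)\neq0$ the point $\lambda_0=-a/b$ is a random eigenvalue of multiplicity exactly two, whatever $\tau\neq0$ is. If $b=0\ne a$ the degree drops by two and the square contributes $\infty$ twice; homogeneous coordinates will treat this case like the others.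

The Jordan structure of $\lambda_0$ can also be found by hand. Put $\sigma=\tau d(\lambda_0)$. Because $a=-b\lambda_0$, the first row and column of
\[
P(\lambda_0)+\sigma uu^\top=\begin{bmatrix}\sigma a^2&\sigma ab&\sigma ac+\lambda_0\\ \sigma ab&\sigma b^2&\sigma bc-1\\ \sigma ac+\lambda_0&\sigma bc-1&\sigma c^2\end{bmatrix}
\]
are $-\lambda_0$ times the second row and column. The rank is therefore that of the lower right $2\times2$ block, which is nonzero and has determinant $\sigma^2b^2c^2-(\sigma bc-1)^2=2\sigma bc-1$. For $c\neq0$ the kernel has dimension two exactly when $\tau=1/(2bc\,d(\lambda_0))$; for every other $\tau\neq0$ the eigenvalue $\lambda_0$ has a single Jordan block of size two. A symmetric matrix has only semisimple eigenvalues, but the double eigenvalues of these symmetric pencils are typically defective.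

For $k\ge2$ the computation above breaks down at its first step: all minors of $P$ of size $n-1$ vanish, so $\operatorname{adj}P=0$. We need a substitute for $v^\top\operatorname{adj}(P)u$, a basis $N$ of the $k$-dimensional kernel that introduces no spurious zeros, and a proof that the resulting polynomial has simple roots for some $U$.

\section{Binary forms and the Kronecker form}\label{sec:prelim}

\subsection*{Forms} We write
\[
P(\alpha,\beta)=\alpha A-\beta B,\qquad D(\alpha,\beta)=\alpha D_A-\beta D_B .
\]
The point $[\alpha:\beta]\in\mathbb P^1(\mathbb C)$ corresponds to $\lambda=\beta/\alpha$, and $[0:1]$ to $\infty$. A \emph{form} of degree $m$ is a homogeneous polynomial of degree $m$ in $(\alpha,\beta)$; the zero polynomial is allowed. A nonzero form of degree $m$ is a product of $m$ complex linear forms and so has $m$ zeros in $\mathbb P^1(\mathbb C)$, counted with order. It is \emph{squarefree} if all its zeros are simple, and two nonzero forms are \emph{coprime} if they have no common zero. The rank of $P$ over the field $\mathbb R(\alpha,\beta)$ is the largest size of a minor that is a nonzero form; a nonzero form is nonzero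 at some point $(1,\lambda)$, so this rank is the normal rank.

For forms $f,g$ of degrees $m,l\ge1$ the \emph{resultant} $\operatorname{Res}(f,g)$ is a polynomial with integer coefficients in the coefficients of $f$ and $g$; it vanishes if and only if $f$ and $g$ have a common zero in $\mathbb P^1(\mathbb C)$, where the zero form vanishes everywhere. For $m\ge2$ the \emph{discriminant} $\operatorname{Disc}(f)$ is a polynomial with integer coefficients in the coefficients of $f$; it vanishes if and only if $f$ is zero or has a multiple zero. For a nonzero real form $F$ of degree at least $1$ and a form $f$ of degree $m$ put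
\begin{equation}\label{eq:theta}
\theta_F(f)=\begin{cases}\operatorname{Disc}(f)\operatorname{Res}(f,F),&m\ge2,\\ \operatorname{Res}(f,F),&m=1,\\ f,&m=0.\end{cases}
\end{equation}
This is a real polynomial in the coefficients of $f$, and $\theta_F(f)\ne0$ if and only if $f$ is nonzero, squarefree and coprime to $F$.

We use three facts on polynomials in several variables. A product of nonzero polynomials is nonzero, so a finite intersection of generic sets is generic. A nonzero polynomial does not vanish on a nonempty open subset of $\mathbb R^m$, so a generic set is dense. A nonzero polynomial with complex coefficients is nonzero at some point of $\mathbb R^m$.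

\subsection*{Regular pencils} A regular $m\times m$ pencil $Q(\alpha,\beta)$, real or complex, has a Weierstrass form: multiplication by constant nonsingular matrices on both sides brings it to $\operatorname{diag}(\alpha J-\beta I,\ \alpha I-\beta J_\infty)$ with $J,J_\infty$ in Jordan form and $J_\infty$ nilpotent. The finite eigenvalues and their Jordan blocks are those of $J$, and the multiplicity of $\infty$ is the size of $J_\infty$, which is the exponent in $\det(\alpha I-\beta J_\infty)=\alpha^{\operatorname{size}J_\infty}$. Hence the spectrum of $Q$ is the multiset of zeros of the form $\det Q$ of degree $m$, and the number of Jordan blocks of a finite eigenvalue $\lambda_0$ is $\dim\ker Q(1,\lambda_0)$.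

\subsection*{Singular pencils} For an integer $\varepsilon\ge0$ let
\[
L_\varepsilon=\beta\,[\,I_\varepsilon\ \ 0\,]-\alpha\,[\,0\ \ I_\varepsilon\,],\qquad \kappa_\varepsilon=(\alpha^\varepsilon,\alpha^{\varepsilon-1}\beta,\dots,\beta^\varepsilon)^\top .
\]
The pencil $L_\varepsilon$ has size $\varepsilon\times(\varepsilon+1)$; for $\varepsilon=0$ it is a column without rows, $\kappa_0=1$, and the determinant of a $0\times0$ matrix is $1$. The $i$-th entry of $L_\varepsilon\kappa_\varepsilon$ is $\beta\cdot\alpha^{\varepsilon-i+1}\beta^{i-1}-\alpha\cdot\alpha^{\varepsilon-i}\beta^i=0$. At every point of $\mathbb C^2\setminus\{0\}$ the vector $\kappa_\varepsilon$ is nonzero and $L_\varepsilon$ has full row rank, since its first $\varepsilon$ columns have determinant $\beta^\varepsilon$ and its last $\varepsilon$ columns have determinant $(-\alpha)^\varepsilon$.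

Kronecker's theorem \cite[Ch.~XII]{Gant} says the following; the reduction is valid over $\mathbb R$. If $P$ is a real $n\times n$ pencil of normal rank $n-k$, there are nonsingular real matrices $S,T$ with
\begin{equation}\label{eq:kcf}
SPT=\operatorname{diag}(R,\ L,\ L'^\top),\qquad L=\bigoplus_{i=1}^kL_{\varepsilon_i},\qquad L'=\bigoplus_{i=1}^kL_{\eta_i},
\end{equation}
where $R$ is a regular $r\times r$ pencil, the \emph{regular part}. The \emph{right minimal indices} $\varepsilon_i$, the \emph{left minimal indices} $\eta_i$ and the Weierstrass form of $R$ are determined by $P$. The eigenvalues of $P$ with their multiplicities are those of $R$, that is, the zeros of the nonzero form $\det R$. Put $M=\sum_i\varepsilon_i$ and $M'=\sum_i\eta_i$. Counting columns in \eqref{eq:kcf} gives $n=r+(M+k)+M'$, and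
\begin{equation}\label{eq:rank}
\operatorname{rank}P(p)=\operatorname{rank}R(p)+M+M'\qquad(p\in\mathbb C^2\setminus\{0\}),
\end{equation}
so the rank drops below $n-k$ exactly at the zeros of $\det R$, in agreement with Section~\ref{sec:intro}.

\subsection*{Kernel bases} Let $K=\bigoplus_i\kappa_{\varepsilon_i}$, of size $(M+k)\times k$, and $K'=\bigoplus_i\kappa_{\eta_i}$, of size $(M'+k)\times k$. Partition $T=[\,T_1\ T_2\ T_3\,]$ into $r$, $M+k$, $M'$ columns and $S$ into blocks $S_1,S_2,S_3$ of $r$, $M$, $M'+k$ rows, as in \eqref{eq:kcf}. Define
\[
N=T_2K,\qquad N'=S_3^\top K'.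
\]
The only nonzero block of $SPT_2$ is $L$, and $LK=0$, so $PN=0$. The only nonzero block of $S_3PT$ is $L'^\top$, and $K'^\top L'^\top=0$, so $N'^\top P=0$. The matrices $T_2$ and $S_3^\top$ have full column rank, so $N$ and $N'$ have rank $k$ at \emph{every} point of $\mathbb C^2\setminus\{0\}$. For $U,V\in\mathbb R^{n,k}$ put
\[
q_V=\det(V^\top N),\qquad q'_U=\det(U^\top N').
\]
The $j$-th column of $V^\top N$ consists of forms of degree $\varepsilon_j$, so $q_V$ is a real form of degree $M$ whose coefficients are polynomials in the entries of $V$; in the same way $q'_U$ is a real form of degree $M'$. In the example of Section~\ref{sec:example}, moving the last row of $P$ to the top gives $\operatorname{diag}(L_1,L_1^\top)$ with $T=I$; there $r=0$, $M=M'=1$, $T_2=[\,e_1\ e_2\,]$, $N=N'=(\alpha,\beta,0)^\top$ and $q_u=a\alpha+b\beta$.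

\section{The determinant of the perturbed pencil}\label{sec:det}

Throughout, $P$ is a real $n\times n$ pencil of normal rank $n-k$ with $k\ge1$, and $S,T$ are fixed as in \eqref{eq:kcf}. Symmetry is not assumed until Lemma~\ref{lem:sym}.

For $k=1$, expansion along the border gives $\det\left[\begin{smallmatrix}P&u\\v^\top&0\end{smallmatrix}\right]=-v^\top\operatorname{adj}(P)u$. The bordered determinant makes sense for every $k$, and it is the substitute we need. The first lemma separates the middle factor of the perturbation from everything else.

\begin{lemma}\label{lem:border}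
Let $U,V\in\mathbb R^{n,k}$ and let $X$ be a $k\times k$ matrix that is invertible over $\mathbb C(\alpha,\beta)$. Then
\[
\det(P+UXV^\top)=(-1)^k\det X\cdot\det\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}.
\]
\end{lemma}

\begin{proof}
Let $Z=(z_{ab})$ be a $k\times k$ matrix of new variables and $G(Z)=\det\left[\begin{smallmatrix}P&U\\V^\top&Z\end{smallmatrix}\right]$. A monomial of degree $j\ge1$ in the $z_{ab}$ can occur in $G$ only if its variables lie in $j$ different rows and $j$ different columns. Its coefficient is then, up to sign, the determinant of the matrix $\left[\begin{smallmatrix}P&\widetilde U\\\widetilde V^\top&0\end{smallmatrix}\right]$ of size $n+k-j$ in which $\widetilde U$ and $\widetilde V$ consist of the $k-j$ remaining columns of $U$ and $V$. Each appended row or column raises the rank by at most one, so this matrix has rank at most $(n-k)+2(k-j)=n+k-2j<n+k-j$, and the coefficient is zero. Hence $G$ does not depend on $Z$. The Schur complement of the block $-X^{-1}$ gives $G(-X^{-1})=\det(-X^{-1})\det(P+UXV^\top)$, and $G(-X^{-1})=G(0)$ is the claim.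
\end{proof}

After the reduction \eqref{eq:kcf}, the border rows complete the wide pencil $L$ to a square one, $\left[\begin{smallmatrix}L\\W\end{smallmatrix}\right]$. Since $K(p)$ spans the kernel of $L(p)$, this matrix is singular at $p$ exactly when $WK(p)$ is. We need the orders of the zeros as well, so we complete $K$ to a square matrix whose determinant is known.

\begin{lemma}\label{lem:L}
For $W\in\mathbb R^{k,M+k}$ we have $\det\left[\begin{smallmatrix}L\\W\end{smallmatrix}\right]=\pm\det(WK)$, with a sign that does not depend on $W$. The same holds for $L'$, $K'$ and $W\in\mathbb R^{k,M'+k}$.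
\end{lemma}

\begin{proof}
Let $C_\varepsilon=\left[\begin{smallmatrix}0\\I_\varepsilon\end{smallmatrix}\right]$, of size $(\varepsilon+1)\times\varepsilon$, and $C=\bigoplus_iC_{\varepsilon_i}$. The matrix $L_\varepsilon C_\varepsilon$ consists of the last $\varepsilon$ columns of $L_\varepsilon$; it is lower triangular with diagonal entries $-\alpha$, so $\det(LC)=(-\alpha)^M$. The matrix $[\,\kappa_\varepsilon\ C_\varepsilon\,]$ is lower triangular with diagonal $\alpha^\varepsilon,1,\dots,1$, and $[\,C\ K\,]$ arises from $\bigoplus_i[\,\kappa_{\varepsilon_i}\ C_{\varepsilon_i}\,]$ by a permutation of columns, so $\det[\,C\ K\,]=\pm\alpha^M$. Taking determinants in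
\[
\begin{bmatrix}L\\W\end{bmatrix}[\,C\ \ K\,]=\begin{bmatrix}LC&0\\WC&WK\end{bmatrix}
\]
gives $\pm\alpha^M\det\left[\begin{smallmatrix}L\\W\end{smallmatrix}\right]=(-\alpha)^M\det(WK)$, and $\alpha^M$ cancels in the polynomial ring. The proof used only the shape of $L$ and $K$, which $L'$ and $K'$ share.
\end{proof}

\begin{lemma}\label{lem:factor}
There is a sign $c_0=\pm1$ such that for all $U,V\in\mathbb R^{n,k}$
\[
\det S\,\det T\,\det\begin{bmatrix}P&U\\V^\top&0\end{bmatrix}=c_0\,\det R\cdot q'_U\cdot q_V .
\]
\end{lemma}

\begin{proof}
Multiply the bordered matrix by $\operatorname{diag}(S,I_k)$ from the left and by $\operatorname{diag}(T,I_k)$ from the right, and move the $k$ border rows in front of the rows of $L'^\top$; the move changes the determinant by the sign $(-1)^{k(M'+k)}$. The result is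
\[
\left[\begin{array}{cc|cc}R&0&0&S_1U\\0&L&0&S_2U\\V^\top T_1&V^\top T_2&V^\top T_3&0\\\hline0&0&L'^\top&S_3U\end{array}\right].
\]
The upper left part has $r+M+k$ rows and $r+(M+k)$ columns, so it is square, and the part below it is zero. The upper left part is itself block lower triangular with diagonal blocks $R$ and $\left[\begin{smallmatrix}L\\V^\top T_2\end{smallmatrix}\right]$. The determinant is therefore
\[
\det R\cdot\det\begin{bmatrix}L\\V^\top T_2\end{bmatrix}\cdot\det\begin{bmatrix}L'\\U^\top S_3^\top\end{bmatrix},
\]
where the last block has been transposed. By Lemma~\ref{lem:L} the last two factors are $\pm\det(V^\top T_2K)=\pm q_V$ and $\pm\det(U^\top S_3^\top K')=\pm q'_U$, with signs independent of $U,V$.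
\end{proof}

Lemma~\ref{lem:border} with $X=\tau D$ and Lemma~\ref{lem:factor} give, for every regular $k\times k$ pencil $D$, all $\tau\in\mathbb C\setminus\{0\}$ and all $U,V\in\mathbb R^{n,k}$,
\begin{equation}\label{eq:general}
\det(P+\tau UDV^\top)=c_1\,\tau^k\cdot\det R\cdot\det D\cdot q'_U\,q_V,\qquad c_1=\frac{(-1)^kc_0}{\det S\det T}.
\end{equation}

Now let $P$ be symmetric. The left and right kernels coincide, but $S$ and $T$ need not be related, so $N$ and $N'$ are two different bases of the same space over $\mathbb R(\alpha,\beta)$. A change of basis multiplies $q_U$ by a rational function, which in general has zeros and poles; replacing $N$ by $\alpha N$, for instance, multiplies $q_U$ by $\alpha^k$. What excludes this is that both bases have full rank at every point.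

\begin{lemma}\label{lem:sym}
If $P$ is symmetric, then $M'=M$ and there is $c'\in\mathbb R\setminus\{0\}$ with $q'_U=c'q_U$ for all $U\in\mathbb R^{n,k}$.
\end{lemma}

\begin{proof}
We first note that for each $p\in\mathbb C^2\setminus\{0\}$ there is a real $U$ with $q_U(p)\neq0$: some $k\times k$ minor of $N(p)$ is nonzero, and it equals $q_U(p)$ when the columns of $U$ are the standard unit vectors that select its rows. The same holds for $q'_U$.

By symmetry $PN'=(N'^\top P)^\top=0$. The kernel of $P$ over $\mathbb R(\alpha,\beta)$ has dimension $k$, and the columns of $N$ and those of $N'$ are $k$ independent vectors in it. Hence $N'=NH$ with $H\in GL_k(\mathbb R(\alpha,\beta))$, and $q'_U=\det H\cdot q_U$ for all $U$. Choosing one $U$ with $q_U\neq0$ shows that $\det H$ is a quotient of real forms; write $\det H=g/h$ with coprime nonzero real forms $g,h$, so that $h\,q'_U=g\,q_U$ for all $U$. If $h(p)=0$ for some $p\ne0$, then $g(p)\neq0$ and so $q_U(p)=0$ for all $U$, which we have excluded. Thus $h$ has no zero and is constant. If $g(p)=0$, then $q'_U(p)=0$ for all $U$, which is excluded as well. So $g$ is constant, $c'=g/h$, and comparing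 the degrees of $q_U$ and $q'_U$ for a $U$ with $q_U\ne0$ gives $M'=M$.
\end{proof}

\begin{proposition}\label{prop:det}
Let $P$ be symmetric. Then $n=r+k+2M$, and there is $c\in\mathbb R\setminus\{0\}$, depending only on $P,S,T$, such that for all $U\in\mathbb R^{n,k}$, all $\tau\in\mathbb C\setminus\{0\}$ and all regular $k\times k$ pencils $D$
\begin{equation}\label{eq:det}
\det(P+\tau UDU^\top)=c\,\tau^k\cdot\det R\cdot\det D\cdot q_U^2 .
\end{equation}
The forms $\det R$, $\det D$ and $q_U$ have degrees $r$, $k$ and $M$.
\end{proposition}

\begin{proof}
Put $V=U$ in \eqref{eq:general}, apply Lemma~\ref{lem:sym}, and let $c=c_1c'$.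
\end{proof}

\begin{remark}[the hypotheses]\label{rem:hyp}
That $U$ has exactly $k$ columns is used in the rank count of Lemma~\ref{lem:border}, which is the reason why $\tau$ enters \eqref{eq:det} only through $\tau^k$ and why one set $\Omega$ serves all $\tau$. With more columns the true eigenvalues move: $\operatorname{diag}(-\lambda,0)$ has $k=1$ and the eigenvalue $0$, while $\operatorname{diag}(-\lambda,0)+\tau I_2$ has the finite eigenvalue $\tau$. If $D$ is singular, the perturbation has normal rank less than $k$ and the perturbed pencil is singular. The symmetry of $P$ is used only in Lemma~\ref{lem:sym}; for $P=\left[\begin{smallmatrix}\beta&-\alpha\\0&0\end{smallmatrix}\right]$ one has $\operatorname{adj}P=\left[\begin{smallmatrix}0&\alpha\\0&\beta\end{smallmatrix}\right]$ and $\det(P+\tau udu^\top)=\tau d\,u_2(u_1\alpha+u_2\beta)$, which contains no square. The symmetry of $D$ is not used before Lemma~\ref{lem:delta}.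
\end{remark}

\section{Every form is a $q_U$}\label{sec:onto}

Formula \eqref{eq:det} shows that the remaining eigenvalues come in pairs. To get multiplicity exactly two we must rule out that $q_U$ has a multiple zero, or a zero in common with $\det R\det D$, for every $U$. We determine the image of $U\mapsto q_U$ completely. The smallest case with $k=2$ shows the construction: if $\varepsilon_1=\varepsilon_2=1$ and $f_1,f_2$ are linear forms, then
\[
\det\begin{bmatrix}f_1&f_2\\-\beta&\alpha\end{bmatrix}=\alpha f_1+\beta f_2,
\]
and every quadratic form can be written in this way. Fixing all rows but the first makes the determinant linear in the first row, and the fixed rows are chosen so that the cofactors are monomials.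

\begin{lemma}\label{lem:onto}
Let $P$ be any real $n\times n$ pencil of normal rank $n-k$. For every real form $f$ of degree $M$ there is $U\in\mathbb R^{n,k}$ with $q_U=f$, and for every real form $f'$ of degree $M'$ there is $U\in\mathbb R^{n,k}$ with $q'_U=f'$.
\end{lemma}

\begin{proof}
Every $W\in\mathbb R^{k,M+k}$ has the form $U^\top T_2$: take $U=T_2(T_2^\top T_2)^{-1}W^\top$. If $W=[\,W_1\ \cdots\ W_k\,]$ with $W_j\in\mathbb R^{k,\varepsilon_j+1}$, the $j$-th column of $U^\top N=WK$ is $W_j\kappa_{\varepsilon_j}$, and its entries are the forms whose coefficient vectors are the rows of $W_j$. So $U^\top N$ can be any $k\times k$ matrix whose $j$-th column consists of real forms of degree $\varepsilon_j$. Choose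
\[
U^\top N=\begin{bmatrix}f_1&f_2&f_3&\cdots&f_k\\-\beta^{\varepsilon_1}&\alpha^{\varepsilon_2}&&&\\&-\beta^{\varepsilon_2}&\alpha^{\varepsilon_3}&&\\&&\ddots&\ddots&\\&&&-\beta^{\varepsilon_{k-1}}&\alpha^{\varepsilon_k}\end{bmatrix}
\]
with arbitrary real forms $f_i$ of degree $\varepsilon_i$. Deleting the first row and the $i$-th column leaves a block diagonal matrix. Its first block is upper triangular with diagonal $-\beta^{\varepsilon_1},\dots,-\beta^{\varepsilon_{i-1}}$ and its second block is lower triangular with diagonal $\alpha^{\varepsilon_{i+1}},\dots,\alpha^{\varepsilon_k}$. With $m_i=\varepsilon_1+\dots+\varepsilon_i$ and $m_0=0$, the cofactor of $f_i$ is $(-1)^{1+i}(-1)^{i-1}\beta^{m_{i-1}}\alpha^{M-m_i}$, and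
\[
q_U=\sum_{i=1}^kf_i\,\beta^{m_{i-1}}\alpha^{M-m_i}.
\]
For $f_i=\beta^a\alpha^{\varepsilon_i-a}$ with $0\le a\le\varepsilon_i$ the $i$-th term is $\beta^m\alpha^{M-m}$ with $m=m_{i-1}+a$, and $m$ runs through the integers from $m_{i-1}$ to $m_i$. These ranges cover $0,\dots,M$. As the sum is linear in $(f_1,\dots,f_k)$, every real form of degree $M$ is attained. For $q'_U$ replace $T_2,K,\varepsilon_i$ by $S_3^\top,K',\eta_i$.
\end{proof}

\begin{remark}
The diagonal choice $U^\top N=\operatorname{diag}(f_1,\dots,f_k)$ already produces every product of $M$ real linear forms, which is enough for Theorem~\ref{thm:main}. It does not produce $\alpha^2+\beta^2$ when $k=2$ and $\varepsilon_1=\varepsilon_2=1$. The full strength of the lemma is used in Theorem~\ref{thm:count}(b).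
\end{remark}

\section{The spectrum}\label{sec:spec}

Let $P$ and $D$ be as in the conjecture. Put
\[
F=\det R\cdot\det D,\qquad\Phi(U)=\theta_F(q_U),\qquad\Omega=\{U\in\mathbb R^{n,k}:\Phi(U)\neq0\},
\]
with $\theta_F$ as in \eqref{eq:theta}. The form $F$ is real, nonzero, of degree $r+k\ge1$, and independent of $U$ and $\tau$; its zeros are the true and the prescribed eigenvalues, with multiplicities added where the two coincide. The next theorem contains Theorem~\ref{thm:main}.

\begin{theorem}[the exceptional set]\label{thm:exact}
The function $\Phi$ is a nonzero real polynomial in the entries of $U$, so $\Omega$ is generic. For $U\in\mathbb R^{n,k}$ the following are equivalent: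
\begin{itemize}
\item[(a)] \textup{(i)--(iii)} hold for some $\tau\in\mathbb C\setminus\{0\}$;
\item[(b)] \textup{(i)--(iii)} hold for all $\tau\in\mathbb C\setminus\{0\}$;
\item[(c)] $\Phi(U)\neq0$.
\end{itemize}
In particular $\Omega$ is the largest set for which the conjecture holds.
\end{theorem}

\begin{proof}
The coefficients of $q_U$ are real polynomials in $U$, hence so is $\Phi$. Since $F$ has finitely many zeros, there are $M$ pairwise non-proportional real linear forms none of which vanishes at a zero of $F$. By Lemma~\ref{lem:onto} their product (the constant $1$ if $M=0$) is $q_U$ for some $U$, and $\Phi(U)\neq0$ for this $U$.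

Fix $U$ and $\tau\ne0$. By \eqref{eq:det} the determinant of the perturbed pencil is $c\tau^kFq_U^2$. So (i) holds if and only if $q_U\neq0$. In that case the spectrum is the multiset union of the zeros of $\det R$, of $\det D$ and of $q_U^2$; thus (ii) holds, and the remaining eigenvalues are the zeros of $q_U^2$. They are distinct from the true and prescribed eigenvalues if and only if $q_U$ is coprime to $F$, and then the multiplicity of such an eigenvalue is twice its order as a zero of $q_U$. So (iii) holds if and only if $q_U$ is coprime to $F$ and squarefree. Altogether (i)--(iii) hold for this $\tau$ if and only if $\theta_F(q_U)\neq0$, a condition that does not involve $\tau$.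
\end{proof}

If all minimal indices are zero, then $M=0$, there are no random eigenvalues, and (iii) is vacuous.

\begin{theorem}[number and position of the random eigenvalues]\label{thm:count}
Let $P$, $D$, $\Omega$ be as above.
\begin{itemize}
\item[(a)] For $U\in\Omega$ there are exactly $M=\sum_i\varepsilon_i=\frac12(n-k-r)$ distinct random eigenvalues. They depend only on $A,B,U$, not on $\tau$ or $D$. The set $\Omega_0=\{U\in\Omega:q_U(0,1)\neq0\}$ is generic, and for $U\in\Omega_0$ all random eigenvalues are finite.
\item[(b)] For every multiset of $M$ points of $\mathbb C\cup\{\infty\}$ that is closed under complex conjugation there is a real $U$ such that, for all $\tau\neq0$, the spectrum of the perturbed pencil is the union of the true eigenvalues, the prescribed eigenvalues, and this multiset counted twice.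
\end{itemize}
\end{theorem}

\begin{proof}
(a) The random eigenvalues are the $M$ distinct zeros of $q_U$, and $n=r+k+2M$ by Proposition~\ref{prop:det}. The form $q_U$ is defined without $\tau$ and $D$. It depends on the choice of $S,T$ only through a constant factor, because the left side of \eqref{eq:det} and the zeros of $\det R$ do not depend on that choice. The polynomial $U\mapsto q_U(0,1)$ is nonzero, since $q_U=\beta^M$ for some $U$ by Lemma~\ref{lem:onto}, and $q_U(0,1)\ne0$ says that $\infty$ is not a zero of $q_U$.

(b) Take the factor $\alpha$ for each point $\infty$ and $\beta-\mu\alpha$ for each finite point $\mu$. The product $f$ is real because the nonreal points occur in conjugate pairs. Choose $U$ with $q_U=f$ by Lemma~\ref{lem:onto} and apply \eqref{eq:det}.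
\end{proof}

The condition in (b) is necessary, since $q_U$ is a real form. Formula \eqref{eq:general} also settles the case without symmetry; genericity of a set of pairs $(U,V)$ refers to polynomials in all $2nk$ entries.

\begin{theorem}[no symmetry]\label{thm:nonsym}
Let $A-\lambda B$ be any real $n\times n$ pencil of normal rank $n-k$, $k\geq1$, with sums $M$ and $M'$ of right and left minimal indices, and let $D_A-\lambda D_B$ be any real regular $k\times k$ pencil. For generic $(U,V)\in(\mathbb R^{n,k})^2$ and all $\tau\neq0$ the pencil $A-\lambda B+\tau U(D_A-\lambda D_B)V^\top$ is regular, and its spectrum consists of the true eigenvalues, the prescribed eigenvalues, and $M+M'$ further eigenvalues, all simple and distinct from the former.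
\end{theorem}

\begin{proof}
Let $F=\det R\det D$. The function $(U,V)\mapsto\theta_F(q'_Uq_V)$ is a real polynomial. Choose $M+M'$ pairwise non-proportional real linear forms that do not vanish at zeros of $F$. By Lemma~\ref{lem:onto} there are $U,V$ such that $q'_U$ is the product of the first $M'$ of them and $q_V$ is the product of the other $M$, so the polynomial is nonzero. Where it does not vanish, $q'_Uq_V$ is nonzero, squarefree and coprime to $F$, and \eqref{eq:general} gives the claim.
\end{proof}

\section{Jordan structure of the random eigenvalues}\label{sec:jordan}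

An eigenvalue of algebraic multiplicity two has one Jordan block of size $2$ or two blocks of size $1$. The determinant does not distinguish these cases, and the example of Section~\ref{sec:example} shows that the answer depends on $\tau$. The behavior seen there is general. Let $P,D,\Omega,\Omega_0$ be as in Section~\ref{sec:spec}.

\begin{theorem}\label{thm:jordan}
Let $M\ge1$. There is a generic set $\Omega'\subseteq\Omega$ such that for each $U\in\Omega'$ all random eigenvalues $\lambda_1,\dots,\lambda_M$ are finite, and to each $\lambda_i$ belongs exactly one $\tau_i\in\mathbb C\setminus\{0\}$ with the following property: for $\tau\neq0$, the eigenvalue $\lambda_i$ of $P+\tau UDU^\top$ has a single Jordan block of size $2$ if $\tau\neq\tau_i$, and two Jordan blocks of size $1$ if $\tau=\tau_i$. If $\lambda_i$ is real, so is $\tau_i$.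
\end{theorem}

\begin{corollary}\label{cor:jordan}
Let $M\ge1$. For $U\in\Omega'$ and all but at most $M$ values of $\tau\ne0$, every random eigenvalue is defective with one $2\times2$ Jordan block. There is no generic set of $U$ on which this holds for all real $\tau\neq0$.
\end{corollary}

\begin{proof}
The exceptional values are $\tau_1,\dots,\tau_M$. For the second claim, Lemma~\ref{lem:onto} gives $U_1$ with $q_{U_1}(1,\lambda)=\prod_{j=1}^M(\lambda-j)$. This polynomial has alternating signs at $\frac12,\frac32,\dots,M+\frac12$, and so has $q_U(1,\lambda)$ for all $U$ in an open neighborhood of $U_1$; for these $U$ it has $M$ distinct real zeros. The intersection of any generic set with $\Omega'$ is dense, so it contains such a $U$, and for this $U$ the eigenvalue $\lambda_1$ is semisimple at the real value $\tau_1\neq0$.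
\end{proof}

The proof of Theorem~\ref{thm:jordan} reduces the question to two numbers $\delta$ and $s$ attached to each random eigenvalue, shows that each can be made nonzero, and then expresses their nonvanishing by polynomials in $U$. All transposes are without conjugation; we use that for a complex matrix $G$ the range $\operatorname{Ran}G$ is the set of all $w$ with $v^\top w=0$ for all $v\in\ker G^\top$.

\subsection*{The numbers $\delta$ and $s$} Let $U\in\Omega_0$, put $X=U^\top N$, so that $q_U=\det X$, and let $\lambda_0$ be a zero of $q_U(1,\lambda)$. The subscript $0$ denotes evaluation at $(1,\lambda_0)$. Since $\lambda_0$ is neither true nor prescribed, $R_0$ and $D_0$ are invertible. By \eqref{eq:rank}, $\operatorname{rank}P_0=r+2M=n-k$, so $\ker P_0=\operatorname{Ran}N_0$, and since $P_0$ is symmetric,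
\begin{equation}\label{eq:range}
\operatorname{Ran}P_0=\{w\in\mathbb C^n:N_0^\top w=0\}.
\end{equation}
The matrix $X_0$ has rank exactly $k-1$. Otherwise $\operatorname{adj}X_0=0$, the derivative $\operatorname{tr}(\operatorname{adj}(X)\,\frac{d}{d\lambda}X)$ of $\det X(1,\lambda)$ would vanish at $\lambda_0$, and the zero would not be simple. Let $y$ span $\ker X_0$ and $z$ span $\ker X_0^\top$. As $N_0^\top Uz=X_0^\top z=0$, \eqref{eq:range} gives $x_0$ with $P_0x_0=Uz$. Put
\[
\delta=z^\top D_0^{-1}z,\qquad s=(Uz)^\top x_0 .
\]
The vector $x_0$ is determined up to a term $N_0v$, and $(Uz)^\top N_0v=z^\top X_0v=0$, so $s$ does not depend on the choice of $x_0$. Scaling $z$ by $\gamma$ multiplies both $\delta$ and $s$ by $\gamma^2$. We write $y_i,z_i,\delta_i,s_i$ for these objects at the zero $\lambda_i$.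

\begin{lemma}\label{lem:geom}
For $\tau\neq0$ the kernel of $P_0+\tau UD_0U^\top$ has dimension $1$ if $\delta+\tau s\neq0$ and dimension $2$ if $\delta+\tau s=0$.
\end{lemma}

\begin{proof}
Let $x$ be in the kernel and $w=D_0U^\top x$. Then $P_0x=-\tau Uw$, so $X_0^\top w=N_0^\top Uw=0$ by \eqref{eq:range}, and $w=\xi z$ with $\xi\in\mathbb C$. Now $P_0x=-\tau\xi P_0x_0$, so $x=-\tau\xi x_0+N_0v$ with $v\in\mathbb C^k$. Inserting this in $U^\top x=\xi D_0^{-1}z$ gives
\begin{equation}\label{eq:kernel}
X_0v=\xi\,(D_0^{-1}z+\tau U^\top x_0).
\end{equation}
Conversely, if $(\xi,v)$ solves \eqref{eq:kernel}, then $x=-\tau\xi x_0+N_0v$ satisfies $D_0U^\top x=\xi z$ and $P_0x=-\tau\xi Uz$, so $x$ is in the kernel. The linear map $(\xi,v)\mapsto x$ is injective on the solutions, since $\xi z=D_0U^\top x$ determines $\xi$ and $N_0$ has full column rank. So the kernel has the dimension of the solution space of \eqref{eq:kernel}. For fixed $\xi$, equation \eqref{eq:kernel} is solvable if and only if $z^\top$ annihilates the right side, that is, $\xi(\delta+\tau s)=0$, and then $v$ is unique up to multiples of $y$. If $\delta+\tau s\neq0$ the solutions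 are the multiples of $(0,y)$; otherwise $\xi$ is free and the dimension is $2$.
\end{proof}

So the conclusion of Theorem~\ref{thm:jordan} holds for every $U\in\Omega_0$ with $\delta_i\ne0\neq s_i$ for all $i$, with $\tau_i=-\delta_i/s_i$. If $\lambda_i$ is real, then $X_0,P_0,D_0$ are real, $z$ and $x_0$ can be chosen real, and $\tau_i$ is real. In the example of Section~\ref{sec:example} take $z=1$. The system $P_0x=u$ reads $x_3=-b$, $\lambda_0x_1-x_2=c$, so $s=ax_1+bx_2+cx_3=-b(\lambda_0x_1-x_2)-bc=-2bc$, while $\delta=1/d(\lambda_0)$; this gives the value of $\tau$ found there.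

\subsection*{Making $\delta$ and $s$ nonzero} In both cases we move $U$ in directions that leave the random eigenvalues fixed. For $\delta$ we change the basis of the column space of $U$.

\begin{lemma}\label{lem:delta}
There is $U_*\in\Omega_0$ with $\delta_i\neq0$ for all $i$.
\end{lemma}

\begin{proof}
Let $U\in\Omega_0$ and let $H\in\mathbb R^{k,k}$ be invertible. For $UH^{-1}$ the matrix $X$ becomes $H^{-\top}X$. So $q_{UH^{-1}}=(\det H)^{-1}q_U$, the matrix $UH^{-1}$ lies in $\Omega_0$ and has the same $\lambda_i$, and $z_i$ is replaced by $Hz_i$. The new $\delta_i$ is $(Hz_i)^\top D(1,\lambda_i)^{-1}(Hz_i)$. As a polynomial in $H\in\mathbb C^{k,k}$ this is nonzero: $Hz_i$ takes all values in $\mathbb C^k$, and the quadratic form of the nonzero \emph{symmetric} matrix $D(1,\lambda_i)^{-1}$ is not identically zero. The product of these $M$ polynomials with $\det H$ is nonzero at some real $H$; take $U_*=UH^{-1}$.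
\end{proof}

Here the symmetry of $D$ is needed: for a skew-symmetric regular $D$ every $\delta_i$ is zero. For $s$, the example suggests the direction: $s=-2bc$ changes with $c$, while $q_u$ does not. In general we add to $U$ a matrix $Y$ with $Y^\top T_2=0$. To see that this changes $s$, we use that the range of $T_2$ is isotropic for the whole pencil, as the zero upper left $2\times2$ block shows in the example.

\begin{lemma}\label{lem:iso}
$T_2^\top P(p)\,T_2=0$ for all $p\in\mathbb C^2$.
\end{lemma}

\begin{proof}
Let $p',p''\in\mathbb C^2$ be linearly independent. Then $P(p)$ is a linear combination of $P(p')$ and $P(p'')$. By symmetry $N(p')^\top P(p')=0$, and $P(p'')N(p'')=0$, so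
\[
K(p')^\top\,T_2^\top P(p)T_2\,K(p'')=N(p')^\top P(p)N(p'')=0.
\]
For $\varepsilon+1$ distinct numbers $\mu$ the vectors $\kappa_\varepsilon(1,\mu)=(1,\mu,\dots,\mu^\varepsilon)^\top$ form a Vandermonde matrix and span $\mathbb C^{\varepsilon+1}$. So the columns of the matrices $K(1,\mu)$, with $\mu$ in a set of $1+\max_j\varepsilon_j$ numbers, span $\mathbb C^{M+k}$. Let $p'=(1,\mu')$ and $p''=(1,\mu'')$, with $\mu'$ and $\mu''$ running through two disjoint such sets. Then $T_2^\top P(p)T_2$ is annihilated by spanning sets on both sides.
\end{proof}

\begin{lemma}\label{lem:s}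
There is $U_{**}\in\Omega_0$ with $s_i\neq0$ for all $i$.
\end{lemma}

\begin{proof}
Let $U\in\Omega_0$ and $\mathcal Y=\{Y\in\mathbb C^{n,k}:Y^\top T_2=0\}$. For real $Y\in\mathcal Y$ we have $(U+Y)^\top N=U^\top N$, so $U+Y\in\Omega_0$ has the same $X$, $\lambda_i$ and $z_i$. Fix $i$, evaluate at $\lambda_0=\lambda_i$, and let $z=z_i$, $s=s_i$. For $Y\in\mathcal Y$ the vector $h=Yz$ satisfies $T_2^\top h=0$, hence $N_0^\top h=0$, and by \eqref{eq:range} $h=P_0x_h$, where $x_h$ is chosen to depend linearly on $h$. Then $P_0(x_0+x_h)=(U+Y)z$, and $(Uz)^\top x_h=x_0^\top P_0x_h=h^\top x_0$, so the value of $s$ for $U+Y$ is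
\[
\pi_i(Y)=(Uz+h)^\top(x_0+x_h)=s+2h^\top x_0+h^\top x_h,
\]
a polynomial on $\mathcal Y$ whose linear part is $2h^\top x_0$. Suppose $\pi_i=0$. Every $h\in\ker T_2^\top$ occurs, namely for $Y=h\zeta^\top$ with $\zeta^\top z=1$. So $h^\top x_0=0$ for all $h\in\ker T_2^\top$, which means $x_0=T_2g$ for some $g$. By Lemma~\ref{lem:iso}, $T_2^\top Uz=T_2^\top P_0T_2g=0$, that is, $z^\top W=0$ for $W=U^\top T_2$. But then $z^\top WK=0$ at every point and $q_U=\det(WK)=0$, which contradicts $U\in\Omega$. Thus each $\pi_i$ is a nonzero polynomial on $\mathcal Y$. Since $T_2$ is real, $\mathcal Y$ has a basis of real matrices, and in these coordinates $\prod_i\pi_i$ is nonzero at a real point $Y$. Take $U_{**}=U+Y$.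
\end{proof}

\subsection*{Genericity} The numbers $\delta_i,s_i$ are defined through roots, kernel vectors and solutions of singular systems, so they are not polynomials in $U$. Adjugates give polynomial expressions for $z$ and for $x_0$, and resultants eliminate the $\lambda_i$. The two conditions may be treated separately, because a product of nonzero polynomials is nonzero.

\begin{proof}[Proof of Theorem~\ref{thm:jordan}]
Set $\alpha=1$, $\beta=\lambda$. For $t\in\mathbb R^k$ and $V\in\mathbb R^{n,k}$ let
\[
a=\operatorname{adj}(X)^\top t,\qquad E=\begin{bmatrix}P&V\\V^\top&0\end{bmatrix},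
\]
\[
\Delta_{U,t}=a^\top\operatorname{adj}(D)\,a,\qquad\Sigma_{U,t,V}=\begin{bmatrix}Ua\\0\end{bmatrix}^\top\operatorname{adj}(E)\begin{bmatrix}Ua\\0\end{bmatrix}.
\]
For fixed $t,V$ these are polynomials in $\lambda$ of degree at most some $l\ge1$ independent of $U$, with coefficients that are real polynomials in $U$. In resultants we regard a polynomial $g(\lambda)$ of degree at most $l$ as the form $\alpha^lg(\beta/\alpha)$. If $q_U(0,1)\neq0$, all zeros of $q_U$ are finite, and $\operatorname{Res}(q_U,g)\neq0$ if and only if $g(\lambda_i)\neq0$ for all $i$.

Let $U\in\Omega_0$ and evaluate at a zero $\lambda_0$ of $q_U$. The matrix $\operatorname{adj}X_0$ is nonzero because $X_0$ has rank $k-1$, and $X_0\operatorname{adj}(X_0)=\operatorname{adj}(X_0)X_0=0$. So $\operatorname{adj}X_0=\gamma\,yz^\top$ with $\gamma\neq0$, hence $a_0=\gamma(y^\top t)z$ and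
\begin{equation}\label{eq:Delta}
\Delta_{U,t}(\lambda_0)=\gamma^2(y^\top t)^2\det D_0\cdot\delta .
\end{equation}
Assume in addition that $q_V(1,\lambda_0)\neq0$. By Lemmas~\ref{lem:factor} and~\ref{lem:sym}, $\det E$ is a nonzero constant times $\det R\cdot q_V^2$, so $E_0$ is invertible. Let $E_0\left[\begin{smallmatrix}x\\w\end{smallmatrix}\right]=\left[\begin{smallmatrix}Uz\\0\end{smallmatrix}\right]$. Multiplying $P_0x+Vw=Uz$ by $N_0^\top$ gives $N_0^\top Vw=0$, and $\det(N_0^\top V)=q_V(1,\lambda_0)\neq0$, so $w=0$. Thus $P_0x=Uz$ and $(Uz)^\top x=s$. With $\operatorname{adj}E_0=\det E_0\cdot E_0^{-1}$ we obtain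
\begin{equation}\label{eq:Sigma}
\Sigma_{U,t,V}(\lambda_0)=\gamma^2(y^\top t)^2\det E_0\cdot s .
\end{equation}

Take $U_*$ from Lemma~\ref{lem:delta} with its vectors $y_i$. The product of the nonzero linear functions $t\mapsto y_i^\top t$ is nonzero at some real $t_*$. Let $\Psi_1(U)=\operatorname{Res}(q_U,\Delta_{U,t_*})$; by \eqref{eq:Delta}, $\Psi_1(U_*)\neq0$. Take $U_{**}$ from Lemma~\ref{lem:s}, a real $t_{**}$ with $y_i^\top t_{**}\neq0$ for the vectors $y_i$ of $U_{**}$, and, by Lemma~\ref{lem:onto}, a real $V$ with $q_V$ nonzero and coprime to $q_{U_{**}}$. Let $\Psi_2(U)=\operatorname{Res}(q_U,\Sigma_{U,t_{**},V})\operatorname{Res}(q_U,q_V)$; by \eqref{eq:Sigma}, $\Psi_2(U_{**})\neq0$. Hence $\Phi(U)\,q_U(0,1)\,\Psi_1(U)\,\Psi_2(U)$ is a nonzero polynomial in $U$, and the set $\Omega'$ where it does not vanish is generic and contained in $\Omega_0$.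

Let $U\in\Omega'$. From $\Psi_1(U)\neq0$ and \eqref{eq:Delta} we get $\delta_i\neq0$ for all $i$. From $\Psi_2(U)\neq0$ we get $q_V(1,\lambda_i)\neq0$, so \eqref{eq:Sigma} applies, and $\Sigma_{U,t_{**},V}(\lambda_i)\neq0$, so $s_i\neq0$ for all $i$. Each $\lambda_i$ has algebraic multiplicity two by Theorem~\ref{thm:exact}, and Lemma~\ref{lem:geom} gives the number of its Jordan blocks, with $\tau_i=-\delta_i/s_i$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Gant} Gantmacher, \emph{The Theory of Matrices}, vol.~2.

\bibitem{HMP} Michiel E. Hochstenbach, Christian Mehl, Bor Plestenjak, \emph{Solving singular generalized eigenvalue problems. Part III: structure preservation}, arXiv:2406.07109 (2024).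

\end{thebibliography}
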